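# Dual Banach spaces and the transfinite Daugavet property

Throughout, $\mathbb K$ is $\mathbb R$ or $\mathbb C$, $X$ is a nonzero Banach space over $\mathbb K$ with closed unit ball $B_X$ and unit sphere $S_X$, and $\operatorname{sgn}z=z/|z|$ for $z\neq 0$, $\operatorname{sgn}0=1$. The successor of a cardinal $\kappa$ is $\kappa^+$, so $|A|\le\kappa$ means the same as $|A|<\kappa^+$. Functions are identified almost everywhere where appropriate.

## 1. Slices, the $\kappa$-Daugavet property, and the cardinal $\mathfrak{Dau}(X)$

**Definition (slice).** For $f\in S_{X^*}$ and $\alpha>0$,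
$$S(B_X,f,\alpha)=\{x\in B_X:\operatorname{Re}f(x)>1-\alpha\}.$$

For example, if $X=L_1[0,1]$ and $f=1\in L_\infty[0,1]$, the slice consists of the $x$ in the ball with $\operatorname{Re}\int x>1-\alpha$; for small $\alpha$ such an $x$ is nearly a probability density. Slices are nonempty because $\|f\|=1$. They shrink with $\alpha$, so when we look for a point inside a slice we may assume $0<\alpha<1$. Also, if $0\ne f\in X^*$ and $c<\|f\|$, then $\{x\in B_X:\operatorname{Re}f(x)>c\}$ is a slice: divide by $\|f\|$ and put $\alpha=1-c/\|f\|$.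

**Definition ($\kappa$-Daugavet property).** Let $\kappa$ be a cardinal. $X$ has the $\kappa$-Daugavet property if for every $A\subseteq S_X$ with $|A|<\kappa$, every slice $S$ of $B_X$ and every $\varepsilon>0$ there is $y\in S$ such that $\|x+y\|>2-\varepsilon$ for all $x\in A$.

For $\kappa=1$ the set $A$ is empty and the property always holds. For $\kappa=2$ this is the usual Daugavet property: one point $x$, one slice, one $y$. The property passes to smaller cardinals. What makes it strong for large $\kappa$ is that one and the same $y$ has to serve all $x\in A$.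

Here is an example of failure, which we use several times. Let $X=\mathbb K\oplus_1H$ with norm $\|(c,h)\|=|c|+\|h\|$, where $H$ is any Banach space, possibly $0$. Take $x=(-1,0)$, $f(c,h)=c$ and $\alpha=\frac18$. If $y=(c,h)$ is in the slice, then $\operatorname{Re}c>1-\alpha$ and
$$|1-c|^2=1-2\operatorname{Re}c+|c|^2\le 2-2(1-\alpha)=2\alpha=\tfrac14,\qquad \|h\|\le1-|c|<\alpha=\tfrac18.$$
So $\|x+y\|\le\frac12+\frac18<1$, and $X$ fails the Daugavet property. I call this the one-dimensional summand computation. It covers $X=\mathbb K$ and $X=\ell_1$.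

**Definition ($\mathfrak{Dau}$).** $\mathfrak{Dau}(X)=\sup\{\kappa: X\text{ has the }\kappa\text{-Daugavet property}\}$.

For example $\mathfrak{Dau}(\mathbb K)=\mathfrak{Dau}(\ell_1)=1$. The supremum makes sense, since $X$ cannot have the $\kappa^+$-Daugavet property if its density character is at most an infinite cardinal $\kappa$; this is the case $Z=0$ of Lemma 2 below. If $X$ has the $\kappa$-Daugavet property and fails the $\kappa^+$-Daugavet property, then $\mathfrak{Dau}(X)=\kappa$. Between $1$ and $\omega$ nothing happens: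

**Lemma 1.** If $X$ has the $2$-Daugavet property, then it has the $\omega$-Daugavet property. Hence $X$ fails the Daugavet property if and only if $\mathfrak{Dau}(X)=1$, and if and only if $\mathfrak{Dau}(X)<\omega$.

*Proof.* It suffices to show the following: for $x\in S_X$, a slice $S=S(B_X,f,\alpha)$ and $\varepsilon>0$, there is a slice $S'\subseteq S$ with $\|x+y\|>2-\varepsilon$ for *all* $y\in S'$. A finite set $A$ is then handled by shrinking the slice once for each of its points.

Let $Tu=u+f(u)x$ on $X$. For any $\delta\in(0,1)$ the $2$-Daugavet property gives $y\in S(B_X,f,\delta)$ with $\|x+y\|>2-\delta$. As in the computation above, $|1-f(y)|\le\sqrt{2\delta}$, so $\|Ty\|\ge\|y+x\|-|1-f(y)|>2-\delta-\sqrt{2\delta}$. Hence $\|T\|=2$, and so $\|T^*\|=2$, where $T^*g=g+g(x)f$.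

Now put $\delta=\min(\alpha,\varepsilon,1)/5$ and pick $g\in S_{X^*}$ with $\|g+g(x)f\|>2-\delta$. Multiplying $g$ by a scalar of modulus one, we may assume $g(x)\ge0$. Then $1+g(x)>2-\delta$, so $g(x)>1-\delta$ and
$$\|g+f\|\ge\|g+g(x)f\|-(1-g(x))>2-2\delta.$$
Let $S'=\{y\in B_X:\operatorname{Re}(f+g)(y)>(1-\delta)\|f+g\|\}$, a slice. For $y\in S'$ we get $\operatorname{Re}f(y)+\operatorname{Re}g(y)>(1-\delta)(2-2\delta)>2-4\delta$. Each of the two terms is at most $1$, so each exceeds $1-4\delta$. Therefore $\operatorname{Re}f(y)>1-\alpha$, that is, $y\in S$, and $\|x+y\|\ge\operatorname{Re}g(x)+\operatorname{Re}g(y)>2-5\delta\ge2-\varepsilon$. $\square$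

So $\mathfrak{Dau}(X)=\omega$ means that $X$ has the Daugavet property, hence handles all finite sets $A$, but fails for some countable $A$ (it fails the $\omega_1$-Daugavet property).

**Definition (dual, isometrically).** $X$ is isometric to a dual space if $X=Y^*$ isometrically for some Banach space $Y$; it is isomorphic to a dual space if $X$ and some $Y^*$ are linearly homeomorphic.

The difference matters here, since $\mathfrak{Dau}$ depends on the norm. For example, pick a closed hyperplane $H$ of $X$. Then $X$ is isomorphic to $\mathbb K\oplus_1H$, and the latter always has $\mathfrak{Dau}=1$.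

Two kinds of sums are used. In the $\ell_1$-sum $(\bigoplus_iX_i)_{\ell_1}$, over any index set, the norm is $\sum_i\|x_i\|$, and the dual is the $\ell_\infty$-sum of the $X_i^*$, with $\|f\|=\sup_i\|f_i\|$. The $c_0$-sum consists of families $(x_i)$ such that $\{i:\|x_i\|\ge\delta\}$ is finite for every $\delta>0$, with the supremum norm, and its dual is the $\ell_1$-sum of the $X_i^*$. For example, $c_0(\Gamma,E_0)^*=\ell_1(\Gamma,E_0^*)$. Finally, $M(K)=C(K)^*$ is the space of regular Borel scalar measures on a compact space $K$ with the total variation norm. For example, $M[0,1]=M_c\oplus_1\ell_1([0,1])$, where $M_c$ is the space of measures without point masses and $\ell_1([0,1])$ records the masses $\nu(\{t\})$.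

We can now ask. It is known that some Banach space *isomorphic* to a dual space satisfies $\mathfrak{Dau}(X)=\omega$. The question, from Antonio Avilés, Johann Langemets, Miguel Martín and Abraham Rueda Zoca, "Transfinite Daugavet property", arXiv:2604.14102 (2026), is: **is there a Banach space $Y$ with $\mathfrak{Dau}(Y^*)=\omega$, the dual being taken isometrically?** The answer is yes, with an explicit $Y$ (Theorem 6). Moreover every infinite cardinal is a value $\mathfrak{Dau}(Y^*)$ (Theorem 7), and in the example the bad slice cannot be a weak$^*$ slice (Proposition 9).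

## 2. $L_1[0,1]$ and $L_\infty[0,1]$: one is no dual, one is too good

First we need a way to bound $\mathfrak{Dau}$ from above. A small $\ell_1$-summand does it.

**Lemma 2.** Let $X=L\oplus_1Z$, where $L\neq0$ has density character at most an infinite cardinal $\kappa$. Then $X$ fails the $\kappa^+$-Daugavet property.

*Proof.* Let $A$ be a dense subset of $S_L\times\{0\}$ with $|A|\le\kappa$, let $f\in S_{L^*}$, and consider $S=S(B_X,(f,0),\frac14)$. If $y=(y_1,y_2)\in S$, then $\|y_1\|>\frac34$ and $\|y_2\|<\frac14$. By density, applied at the point $-y_1/\|y_1\|$, there is $a=(a_1,0)\in A$ with $\big\|a_1+y_1/\|y_1\|\big\|<\frac14$. Then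
$$\|a+y\|\le\Big\|a_1+\frac{y_1}{\|y_1\|}\Big\|+\Big\|y_1-\frac{y_1}{\|y_1\|}\Big\|+\|y_2\|<\tfrac14+(1-\|y_1\|)+\|y_2\|<\tfrac34 .$$
So no $y\in S$ satisfies $\|a+y\|>\frac32$ for all $a\in A$. $\square$

For the lower bound, recall that a measure $\eta$ is *atomless* if every Borel set of positive $|\eta|$-measure contains a Borel subset of strictly smaller positive measure. By Sierpiński's theorem, each Borel set can then be split into $n$ pieces of equal $|\eta|$-measure. On $[0,1]$, a measure without point masses is atomless, and the splitting is visible: $t\mapsto|\eta|(D\cap[0,t])$ is continuous.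

**Lemma 3.** Let $L\ne0$ be a closed subspace of $M(K)$ consisting of atomless measures and closed under multiplication by bounded Borel functions. Then $L$ has the $\omega$-Daugavet property.

*Proof.* The plan is to concentrate a member of the slice on a tiny set, which finitely many measures $a$ hardly see.

Let $A\subseteq S_L$ be finite, $f\in S_{L^*}$, $0<\alpha<1$, $\varepsilon>0$, and let $\eta\in B_L$ with $\operatorname{Re}f(\eta)>1-\alpha$. Write $\eta=w|\eta|$ with $w$ Borel, $|w|=1$. Then $|\eta|=\overline w\eta\in L$. Hence $\psi|\eta|\in L$ for bounded Borel $\psi$, and, since $L$ is closed, for all $\psi\in L_1(|\eta|)$. So $\psi\mapsto f(\psi|\eta|)$ is a bounded functional on $L_1(|\eta|)$, and there is $F\in L_\infty(|\eta|)$ with $f(\psi|\eta|)=\int F\psi\,d|\eta|$. In particular $\int\operatorname{Re}(Fw)\,d|\eta|>1-\alpha$. Since $|\eta|(K)\le1$ and $1-\alpha>0$, the set $D=\{\operatorname{Re}(Fw)>1-\alpha\}$ has $|\eta|(D)>0$.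

Split $D$ into $n$ pieces of equal $|\eta|$-measure, with $n>2|A|/\varepsilon$. The numbers $\sum_{a\in A}|a|(\text{piece})$ add up to at most $|A|$, so some piece $D'$ satisfies $\sum_{a\in A}|a|(D')\le|A|/n<\varepsilon/2$. Put $y=1_{D'}w|\eta|/|\eta|(D')$. Then $y\in L$, $\|y\|=1$, and $\operatorname{Re}f(y)$ is the average of $\operatorname{Re}(Fw)$ over $D'$, hence $>1-\alpha$. For $a\in A$,
$$\|a+y\|\ge|a|(K\setminus D')+\|y\|-|a|(D')=2-2|a|(D')>2-\varepsilon.\qquad\square$$

Hence $L_1[0,1]$, as the space of absolutely continuous measures in $M[0,1]$, has the $\omega$-Daugavet property. It is separable, so by Lemma 2 with $Z=0$ it fails the $\omega_1$-Daugavet property, and $\mathfrak{Dau}(L_1[0,1])=\omega$. But it is not a dual space. The unit ball of a dual has extreme points, by Banach–Alaoglu and Krein–Milman. In $L_1[0,1]$, a norm one $x$ can be split by a set $D$ with $\int_D|x|=\frac12$, and then $x=\frac12(2\cdot1_Dx)+\frac12(2\cdot1_{[0,1]\setminus D}\,x)$ is the midpoint of two different points of the ball.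

Next, the dual space $L_\infty[0,1]=L_1[0,1]^*$.

**Lemma 4.** $L_\infty[0,1]$ has the $\omega$-Daugavet property; the same proof gives the $\omega_1$-Daugavet property.

*Proof.* We change a member $y_0$ of the slice on a small set, where we make it point in the same direction as the given functions. There are infinitely many disjoint places at which this can be done, and $f$ cannot react to all of them.

Let $A=\{a_1,a_2,\dots\}$ be nonempty and countable (repeat elements if it is finite), $\|f\|=1$, $0<\alpha<1$, $\varepsilon>0$, $\|y_0\|\le1$ and $\operatorname{Re}f(y_0)>1-\alpha$. Put $P_j=\{|a_j|>1-\varepsilon/4\}$, a set of positive Lebesgue measure $\lambda$.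

There are pairwise disjoint sets $Q_{j,n}\subseteq P_j$ ($j,n\in\mathbb N$) of positive measure. Indeed, enumerate the pairs $(j,n)$ as $k=1,2,\dots$, where the $k$-th pair has first entry $j(k)$. Choose inductively $R_k\subseteq P_{j(k)}$ with $0<\lambda(R_{k+1})\le\lambda(R_k)/3$, and assign to the $k$-th pair the set $R_k\setminus\bigcup_{l>k}R_l$. These sets are disjoint, and each has measure at least $\lambda(R_k)(1-\frac13-\frac19-\cdots)=\frac12\lambda(R_k)>0$.

Let $y_n=\operatorname{sgn}a_j$ on $Q_{j,n}$ for all $j$, and $y_n=y_0$ elsewhere, so $\|y_n\|\le1$. The functions $d_n=y_n-y_0$ have disjoint supports and norm at most $2$. Choosing scalars $c_n$ of modulus one with $c_nf(d_n)=|f(d_n)|$ we get $\sum_{n\le m}|f(d_n)|=f(\sum_{n\le m}c_nd_n)\le2$ for every $m$. So $f(d_n)\to0$, and some $y_n$ lies in the slice. On $Q_{j,n}$ we have $|a_j+y_n|=|a_j|+1>2-\varepsilon/4$, so $\|a_j+y_n\|>2-\varepsilon$ for all $j$. $\square$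

So $L_\infty[0,1]$ is a dual space but $\mathfrak{Dau}(L_\infty[0,1])\ge\omega_1$: it overshoots.

## 3. Replacing the atoms of $M[0,1]$ by copies of $L_\infty$

A sensible next candidate is $C[0,1]^*=M[0,1]$. It is a dual, and by Lebesgue decomposition it contains the separable space $L_1[0,1]$ as an $\ell_1$-summand, so by Lemma 2 it fails the $\omega_1$-Daugavet property. What is left to check is the Daugavet property itself, and here the attempt stops at a precise place. We have
$$M[0,1]=L_1[0,1]\oplus_1M_{c,s}\oplus_1\ell_1([0,1]),$$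
with $M_{c,s}$ the atomless measures singular to Lebesgue measure. The first two summands are fine by Lemma 3. But every point mass $\delta_t$ spans a one-dimensional $\ell_1$-summand, and by the computation in Section 1 a single one of these destroys the Daugavet property.

A crude repair is to replace scalars by vectors everywhere, that is, $C([0,1],E)$ with $E=L_1[0,1]$. Its dual consists of $L_\infty$-valued measures. But then the absolutely continuous part contains the measures $D\mapsto\lambda(D)x^*$ with $x^*\in L_\infty[0,1]$, which form an isometric copy of $L_\infty[0,1]$. So it is no longer separable, and we lose the reason for failing the $\omega_1$-Daugavet property.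

The way out is to repair the atoms *only*. The functional $c\delta_t$ on $C[0,1]$ should become part of a larger space $E^*$ of functionals living at $t$, while the atomless measures keep seeing only the scalar function $g$. So to a function $g\in C[0,1]$ we attach at each point $t$ a vector $h_t\in E$, small for all but finitely many $t$, and let functionals at $t$ see the vector $g(t)e+h_t\in E$, where $e\in S_E$ is fixed. In order that $g(t)$ can be recovered from this vector without increasing the norm, we fix $\varphi\in S_{E^*}$ with $\varphi(e)=1$ and require $\varphi(h_t)=0$. The old $c\delta_t$ is then $c\varphi$ applied to $g(t)e+h_t$, and it sits inside the copy of $E^*$ at $t$. One more lemma is needed, to assemble the pieces.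

**Lemma 5.** Let $\kappa$ be infinite and $X=(\bigoplus_iX_i)_{\ell_1}$, where each $X_i\ne0$ has the $\kappa$-Daugavet property. Then $X$ has the $\kappa$-Daugavet property.

*Proof.* We find $y$ in one well-chosen summand. Let $A\subseteq S_X$, $|A|<\kappa$, $f=(f_i)\in S_{X^*}$, $0<\alpha<1$, $\varepsilon>0$. Since $\sup_i\|f_i\|=1$, pick $i$ with $\|f_i\|>1-\alpha$. Then $S_i=\{y\in B_{X_i}:\operatorname{Re}f_i(y)>1-\alpha\}$ is a slice of $B_{X_i}$. Let $A_i$ be $\{a_i/\|a_i\|:a\in A,a_i\neq0\}$ together with one further vector of $S_{X_i}$. As $\kappa$ is infinite, $|A_i|<\kappa$, so there is $y\in S_i$ with $\|u+y\|>2-\varepsilon$ for all $u\in A_i$. For $u\in A_i$ and $0\le s\le1$,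
$$\|su+y\|\ge\|u+y\|-(1-s)>1+s-\varepsilon .$$
With $s=\|a_i\|$ and $u=a_i/\|a_i\|$ (or $s=0$ and any $u\in A_i$, if $a_i=0$) this says $\|a_i+y\|>\|a_i\|+1-\varepsilon$ for all $a\in A$. View $y$ as an element of $X$. It lies in the given slice, and $\|a+y\|=\sum_{j\ne i}\|a_j\|+\|a_i+y\|>\sum_j\|a_j\|+1-\varepsilon=2-\varepsilon$. $\square$

## 4. A dual space with $\mathfrak{Dau}=\omega$

**Theorem 6.** Let $E=L_1[0,1]$, $e=1\in S_E$, $\varphi=1\in S_{E^*}=S_{L_\infty[0,1]}$ (so $\varphi(x)=\int x$ and $\varphi(e)=1$), and $E_0=\ker\varphi$. Let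
$$Y=\Big\{(g,h):g\in C[0,1],\ h=(h_t)_t\in c_0([0,1],E_0)\Big\},\qquad\|(g,h)\|=\sup_{t\in[0,1]}\|g(t)e+h_t\|_E .$$
Then $Y$ is a Banach space and $\mathfrak{Dau}(Y^*)=\omega$.

*Proof.*

**Step 1: $Y$ is complete.** We compare the norm with the supremum norms of $g$ and $h$. Since $|g(t)|=|\varphi(g(t)e+h_t)|\le\|g(t)e+h_t\|$, we have $\|g\|_\infty\le\|(g,h)\|$, and then $\|h_t\|\le\|g(t)e+h_t\|+|g(t)|$ gives $\|h\|\le2\|(g,h)\|$. Also $\|(g,h)\|\le\|g\|_\infty+\|h\|$. So the norm is equivalent to the complete norm of $C[0,1]\oplus_\infty c_0([0,1],E_0)$.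

**Step 2: a candidate for $Y^*$.** The goal of Steps 2–4 is to show that, isometrically,
$$Y^*=M_c\oplus_1\ell_1([0,1],L_\infty[0,1]).\tag{1}$$
Define
$$T:M_c\oplus_1\ell_1([0,1],E^*)\to Y^*,\qquad T(\nu,(x_t^*))(g,h)=\int g\,d\nu+\sum_tx_t^*(g(t)e+h_t).$$
Since $\|g\|_\infty\le\|(g,h)\|$ and $\|g(t)e+h_t\|\le\|(g,h)\|$, we have $\|T\|\le1$.

**Step 3: $T$ is isometric.** We must build one $(g,h)\in B_Y$ that nearly norms $\nu$ and all $x_t^*$ at the same time; this is where atomlessness of $\nu$ is used. By density we may assume that $(x_t^*)$ is supported on a finite set $\{t_1,\dots,t_n\}$. Let $\varepsilon>0$. Choose $x_i\in B_E$ with $x_{t_i}^*(x_i)$ real and at least $\|x_{t_i}^*\|-\varepsilon/n$, and put $c_i=\varphi(x_i)$, so $|c_i|\le1$. Choose $g_0\in C[0,1]$ with $|g_0|\le1$ and $\operatorname{Re}\int g_0\,d\nu>\|\nu\|-\varepsilon$. Since $\nu$ has no point masses, there are disjoint open $U_i\ni t_i$ with $|\nu|(\bigcup_iU_i)<\varepsilon$. Take continuous $u_i$ with $0\le u_i\le1$, $u_i(t_i)=1$, and $u_i=0$ off $U_i$, and let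
$$g=g_0\Big(1-\sum_iu_i\Big)+\sum_ic_iu_i .$$
At each point at most one $u_i$ is nonzero, so $g$ is there a convex combination of two numbers of modulus at most $1$. Thus $|g|\le1$. Moreover $g(t_i)=c_i$, and $|\int(g-g_0)\,d\nu|\le2|\nu|(\bigcup U_i)\le2\varepsilon$.

Let $h_{t_i}=x_i-c_ie$, which lies in $E_0$ because $\varphi(x_i)=c_i$, and $h_t=0$ for other $t$. At $t_i$ we have $g(t_i)e+h_{t_i}=x_i\in B_E$, and elsewhere $\|g(t)e\|=|g(t)|\le1$. So $\|(g,h)\|\le1$ and
$$\operatorname{Re}T(\nu,(x_t^*))(g,h)\ge(\|\nu\|-\varepsilon-2\varepsilon)+\sum_i\|x^*_{t_i}\|-\varepsilon=\|\nu\|+\sum_i\|x_{t_i}^*\|-4\varepsilon .$$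

**Step 4: $T$ is onto.** We read off the pieces of a given $y^*\in Y^*$. The functional $g\mapsto y^*(g,0)$ on $C[0,1]$ is a measure $\nu+\sum_tc_t\delta_t$ with $\nu\in M_c$ and $\sum|c_t|<\infty$. The functional $h\mapsto y^*(0,h)$ on $c_0([0,1],E_0)$ is some $(z_t)\in\ell_1([0,1],E_0^*)$. As $E=\mathbb Ke\oplus E_0$, we may define
$$x_t^*(ce+z)=c\,c_t+z_t(z)\qquad(c\in\mathbb K,\ z\in E_0).$$
Since $|c|=|\varphi(ce+z)|\le\|ce+z\|$ and $\|z\|\le2\|ce+z\|$, we get $\|x_t^*\|\le|c_t|+2\|z_t\|$, which is summable. Finally
$$T(\nu,(x_t^*))(g,h)=\int g\,d\nu+\sum_tg(t)c_t+\sum_tz_t(h_t)=y^*(g,0)+y^*(0,h)=y^*(g,h).$$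
This proves (1).

**Step 5: $Y^*$ has the $\omega$-Daugavet property.** The space $M_c$ is closed in $M[0,1]$, atomless, and stable under bounded Borel multipliers, so Lemma 3 applies to it. Each copy of $L_\infty[0,1]$ is covered by Lemma 4. Lemma 5 with $\kappa=\omega$ puts the summands of (1) together.

**Step 6: $Y^*$ fails the $\omega_1$-Daugavet property.** By Lebesgue decomposition, $M_c=L_1[0,1]\oplus_1M_{c,s}$. So the separable space $L_1[0,1]$ is an $\ell_1$-summand of $Y^*$, and Lemma 2 with $\kappa=\omega$ applies. Hence $\mathfrak{Dau}(Y^*)=\omega$. $\blacksquare$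

## 5. Singular measures on $\{0,1\}^\kappa$ and vector measures on null sets

To reach a given infinite cardinal $\kappa$, it is natural to replace $[0,1]$ by $K=\{0,1\}^\kappa$ with its Haar probability measure $\mu$ (the regular Borel extension of the product measure). The space $L_1(\mu)$ has density at most $\kappa$, so as an $\ell_1$-summand it gives the upper bound through Lemma 2. One would then try the construction of Theorem 6 over $K$, with a larger space $E$ at the points. Steps 1–4 carry over: they used only bump functions, regularity, and the splitting of a measure into point masses and the rest. So the dual becomes $M_c(K)\oplus_1\ell_1(K,E^*)$. But for uncountable $\kappa$ this stops at $\omega$, whatever $E$ is. Let $\tau$ be the image of the Haar measure of $\{0,1\}^\omega$ under $u\mapsto(u,0,0,\dots)\in\{0,1\}^\kappa$. It has no point masses, and it is singular to $\mu$, since it lives on a set on which infinitely many coordinates are fixed. By Lebesgue decomposition with respect to $\tau$, the separable space $L_1(\tau)$ is an $\ell_1$-summand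 of $M_c(K)$, and Lemma 2 shows that the $\omega_1$-Daugavet property fails.

So it is not enough to thicken the points. *Every* measure singular to $\mu$ has to be absorbed into something with a large $\mathfrak{Dau}$. Singular measures are carried by closed $\mu$-null sets up to arbitrarily small mass, so we attach to $g\in C(K)$ a whole $E_0$-valued function $h_F\in C(F,E_0)$ on each closed null set $F$. The price is that different null sets overlap. One singular measure can be recorded on many sets $F$, and $Y^*$ becomes a quotient of an $\ell_1$-sum instead of an $\ell_1$-sum.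

**Definition (vector measures).** For $F$ compact, $M(F,E^*)$ is the space of countably additive regular Borel measures $\eta$ on $F$ with values in $E^*$ and of bounded variation, with norm $|\eta|(F)$, where $|\eta|(D)=\sup\sum_i\|\eta(D_i)\|$ over finite Borel partitions of $D$.

The basic example is $D\mapsto\rho(D)x^*$ with $\rho\in M(F)$, $x^*\in E^*$; its norm is $\|\rho\|\,\|x^*\|$. For $\tau\in M(F)$ and $\varphi\in S_{E^*}$ we write $\tau\varphi$ for the measure $D\mapsto\tau(D)\varphi$, of norm $\|\tau\|$. By Singer's theorem (see Dinculeanu, *Vector Measures*, §19), $C(F,E)^*=M(F,E^*)$. The pairing satisfies $\langle\eta,gx\rangle=\int g\,d(\eta(\cdot)(x))$ for $g\in C(F)$, $x\in E$, and $\langle\tau\varphi,u\rangle=\int\varphi(u)\,d\tau$. We use one simple criterion: if $\eta'$ is a finitely additive $E^*$-valued set function on the Borel sets with $\|\eta'(D)\|\le\sigma(D)$ for a finite positive regular Borel measure $\sigma$, then $\eta'$ is countably additive, $|\eta'|\le\sigma$, and $\eta'$ is regular. So $\eta'\in M(F,E^*)$ and $\|\eta'\|\le\sigma(F)$.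

## 6. Every infinite cardinal occurs

**Theorem 7.** For every infinite cardinal $\kappa$ there is a Banach space $Y$ with $\mathfrak{Dau}(Y^*)=\kappa$. Consequently
$$\{\mathfrak{Dau}(Y^*):Y\neq0\}=\{1\}\cup\{\kappa:\kappa\text{ an infinite cardinal}\}.$$

The second statement follows from the first. The value $1$ is attained by $Y=\mathbb K$, and by Lemma 1 no other finite value occurs. So fix $\kappa$ infinite.

**The space $Y$.** Let $K=\{0,1\}^\kappa$ and $\mu$ be as above, and let $\mathcal F$ be the set of nonempty closed $F\subseteq K$ with $\mu(F)=0$; for example $\{x\}\in\mathcal F$ for each $x\in K$. Let $\theta=\kappa^+$, let $\Omega=\{0,1\}^\theta$ carry the product probability measure $m$ on the product $\sigma$-algebra, and put $E=L_1(m)$, $E^*=L_\infty(m)$, $e=1$, $\varphi=1$, $E_0=\ker\varphi$. Let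
$$Y=\{(g,h):g\in C(K),\ h=(h_F)\in c_0\text{-sum of the spaces }C(F,E_0),\ F\in\mathcal F\},$$
$$\|(g,h)\|=\max\Big(\|g\|_\infty,\ \sup_{F\in\mathcal F}\|g|_Fe+h_F\|_{C(F,E)}\Big).$$
Exactly as in Step 1 of Theorem 6, $\|g\|_\infty\le\|(g,h)\|\le\|g\|_\infty+\|h\|$ and $\|h\|\le2\|(g,h)\|$, so $Y$ is a Banach space.

For $J\subseteq\theta$ let $\Sigma_J$ be the $\sigma$-algebra generated by the coordinates in $J$, and let $L_\infty(\Sigma_J)\subseteq L_\infty(m)$ be the closed subspace of functions measurable with respect to these coordinates. Every set in the product $\sigma$-algebra belongs to $\Sigma_J$ for some countable $J$, so every $x\in L_\infty(m)$ lies in $L_\infty(\Sigma_J)$ for some countable $J$.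

**Step 1: $Y^*$ is a quotient of an $\ell_1$-sum of measure spaces.** Let
$$W=\Big(\bigoplus_{F\in\mathcal F}M(F,E^*)\Big)_{\ell_1},\qquad V=M(K)\oplus_1W,$$
and define $Q:V\to Y^*$ by
$$Q(\nu,(\eta_F))(g,h)=\int g\,d\nu+\sum_F\langle\eta_F,g|_Fe+h_F\rangle .$$
By the definition of the norm of $Y$, $\|Q\|\le1$. We claim
$$\|y^*\|=\inf\{\|v\|:v\in V,\ Qv=y^*\}\qquad(y^*\in Y^*);\tag{2}$$
in particular $Q$ is onto. The inequality $\le$ is $\|Q\|\le1$. For the other one, the idea is that with finitely many $F$ everything lives in a finite sum of $C$-spaces, where Hahn–Banach preserves norms, and that the rest is small. Let $z_F\in C(F,E_0)^*$ be the restriction of $y^*$ to the $F$-th coordinate. Since $\|(0,h)\|=\sup_F\|h_F\|$, we have $\sum_F\|z_F\|<\infty$. Let $\delta>0$ and choose a finite $\mathcal G\subseteq\mathcal F$ with $\sum_{F\notin\mathcal G}\|z_F\|<\delta$. Let $Y_{\mathcal G}=\{(g,h)\in Y:h_F=0\text{ for all }F\notin\mathcal G\}$. For $F\notin\mathcal G$ and $(g,h)\in Y_{\mathcal G}$ we have $\|g|_Fe+h_F\|=\|g|_F\|_\infty\le\|g\|_\infty$, so the map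
$$(g,h)\mapsto\big(g,(g|_Fe+h_F)_{F\in\mathcal G}\big)\in C(K)\oplus_\infty\bigoplus_{F\in\mathcal G}C(F,E)\quad(\ell_\infty\text{-sum})$$
is isometric on $Y_{\mathcal G}$. The dual of the space on the right is $M(K)\oplus_1\bigoplus_{F\in\mathcal G}M(F,E^*)$ ($\ell_1$-sum). So Hahn–Banach yields $v_{\mathcal G}=(\nu,(\eta_F)_{F\in\mathcal G})$, which we view in $V$, with $\|v_{\mathcal G}\|\le\|y^*\|$ and $Qv_{\mathcal G}=y^*$ on $Y_{\mathcal G}$.

Now split $(g,h)\in Y$ into an element of $Y_{\mathcal G}$ and $(0,h')$, where $h'$ keeps only the coordinates $F\notin\mathcal G$. On $(0,h')$ the functional $Qv_{\mathcal G}$ vanishes. Hence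
$$(y^*-Qv_{\mathcal G})(g,h)=\sum_{F\notin\mathcal G}z_F(h_F).$$
To realize this by measures let $Px=x-\varphi(x)e$, a projection of $E$ onto $E_0$ with $\|P\|\le2$, $Pe=0$. Pointwise, $P(g|_Fe+h_F)=h_F$. For $F\notin\mathcal G$ let $\eta_F\in M(F,E^*)$ represent the functional $u\mapsto z_F(P\circ u)$ on $C(F,E)$. Then $\|\eta_F\|\le2\|z_F\|$ and $\langle\eta_F,g|_Fe+h_F\rangle=z_F(h_F)$. So $v=v_{\mathcal G}+(\eta_F)_{F\notin\mathcal G}$ satisfies $Qv=y^*$ and $\|v\|\le\|y^*\|+2\delta$. This proves (2).

**Step 2: the kernel of $Q$.** We determine exactly the redundancy in this description: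
$$\ker Q=\Big\{(\nu,(\tau_F\varphi)_F):\tau_F\in M(F),\ \sum_F\|\tau_F\|<\infty,\ \nu+\sum_F\tau_F=0\Big\}.\tag{3}$$
For instance, if $F\subsetneq F'$ are in $\mathcal F$ and $\tau\in M(F)$, then placing $\tau\varphi$ at $F$ and $-\tau\varphi$ at $F'$ gives an element of the kernel: the same measure recorded twice.

Let $Q(\nu,(\eta_F))=0$. Test with $g=0$ and $h$ supported at one $F$, with $h_F=uz$ for $u\in C(F)$, $z\in E_0$: the scalar regular measure $\eta_F(\cdot)(z)$ annihilates $C(F)$, so it is $0$. Thus each $\eta_F(D)\in E^*$ vanishes on $E_0=\ker\varphi$, and so $\eta_F(D)=\tau_F(D)\varphi$ with $\tau_F(D)=\eta_F(D)(e)$. That is, $\eta_F=\tau_F\varphi$ with $\tau_F\in M(F)$. Testing with $h=0$ gives $\int g\,d\nu+\sum_F\int_Fg\,d\tau_F=0$ for all $g\in C(K)$, that is, $\nu+\sum_F\tau_F=0$. Conversely, $\langle\tau_F\varphi,g|_Fe+h_F\rangle=\int_Fg\,d\tau_F$ because $\varphi(e)=1$ and $\varphi(h_F)=0$. So every element of the right-hand side of (3) is in the kernel.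

**Step 3: splitting off $L_1(\mu)$.** We show that $L_1(\mu)$ survives as an $\ell_1$-summand and that the rest of $M(K)$ is absorbed by $W$. Let $M(K)=L_1(\mu)\oplus_1M_s$ be the Lebesgue decomposition and $V_s=M_s\oplus_1W$, so $V=L_1(\mu)\oplus_1V_s$. If $(\nu,(\tau_F\varphi))\in\ker Q$, then $\nu=-\sum_F\tau_F$, each $\tau_F$ is concentrated on the $\mu$-null set $F$, and $M_s$ is closed, so $\nu\in M_s$. Hence $\ker Q\subseteq V_s$. Dividing an $\ell_1$-sum by a closed subspace of its second summand gives the $\ell_1$-sum of the first summand and the quotient of the second. With (2), isometrically,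
$$Y^*=L_1(\mu)\oplus_1Z,\qquad Z=V_s/\ker Q=Q(V_s).\tag{4}$$

Moreover, $Q|_W:W\to Z$ is a metric quotient map, i.e. $\|z\|=\inf\{\|w\|:w\in W,\ Qw=z\}$ for $z\in Z$, and by (3) its kernel is
$$N=\Big\{(\tau_F\varphi)_F:\sum_F\|\tau_F\|<\infty,\ \sum_F\tau_F=0\Big\}.$$
For this we have to see that a singular $\nu$ can be moved into $W$ at no cost. Let $\nu\in M_s$. It is concentrated on a $\mu$-null Borel set $G$. By inner regularity of $|\nu|$ we choose successively disjoint compact sets $F_1,F_2,\dots\subseteq G$ that exhaust $|\nu|$; leaving out empty ones, we get (possibly finitely many) pairwise disjoint $F_n\in\mathcal F$ with $|\nu|(K\setminus\bigcup_nF_n)=0$. As computed in Step 2,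
$$Q\big(0,(\nu|_{F_n}\varphi)_n\big)(g,h)=\sum_n\int_{F_n}g\,d\nu=\int g\,d\nu=Q(\nu,0)(g,h),\qquad\sum_n\|\nu|_{F_n}\varphi\|=\|\nu\|.$$
So any $(\nu,w)\in V_s$ can be replaced by an element of $W$ with the same image and no larger norm. Note also $Z\ne0$: for $x\in K$ and $x^*\in E^*\setminus\mathbb K\varphi$, the element of $W$ that is $\delta_xx^*$ at $F=\{x\}$ and $0$ elsewhere is not in $N$.

The next three steps show that $Z$ has the $\kappa^+$-Daugavet property. In Lemma 4 we planted $\operatorname{sgn}a_j$ on a separate set for each $a_j$. This is impossible for uncountably many $a$, since a probability space has at most countably many disjoint sets of positive measure. Instead, $\kappa$ many vectors of $L_\infty(m)$ involve at most $\kappa$ of the $\kappa^+$ coordinates. With fresh coordinates we build one function $r$, independent of all of them, which takes nearly every phase with positive probability. On a set of positive measure it will agree with the phase of any given $a$.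

**Step 4: few coordinates.** Fix $A\subseteq S_Z$ with $|A|\le\kappa$, $f\in S_{Z^*}$, $0<\alpha<1$ and $0<\varepsilon<1$, and put $\alpha'=\min(\alpha,\varepsilon/2)$. In this step we choose a starting point in the slice and collect all coordinates in use. Since $Q|_W$ is a metric quotient map, $f\circ Q|_W$ has norm $1$ in $W^*$, the $\ell_\infty$-sum of the spaces $M(F,E^*)^*$. So there are one $F\in\mathcal F$, fixed from now on, and $\eta\in M(F,E^*)$ with
$$\|\eta\|\le1,\qquad\operatorname{Re}f(Q\eta)>1-\alpha',$$
where $M(F,E^*)$ is viewed inside $W$. Let $\rho=|\eta|$. As $\operatorname{Re}f(Q\eta)\le\|\eta\|=\rho(F)$, we have $1-\alpha'<\rho(F)\le1$. For each $a\in A$ choose $w^a\in W$ with $Qw^a=a$.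

Next we show that for each $b\in M(F,E^*)$ there is $J_b\subseteq\theta$ with $|J_b|\le\kappa$ and $b(D)\in L_\infty(\Sigma_{J_b})$ for all Borel $D\subseteq F$. Since $F$ has weight at most $\kappa$, the space $C(F)$, and hence $L_1(|b|)$, has density at most $\kappa$. Subsets of metric spaces do not have larger density, so there is a family $\mathcal D$ of at most $\kappa$ Borel sets such that $\{1_{D'}:D'\in\mathcal D\}$ is dense in $\{1_D:D\text{ Borel}\}\subseteq L_1(|b|)$. From $b(D)-b(D')=b(D\setminus D')-b(D'\setminus D)$ we get $\|b(D)-b(D')\|\le|b|(D\triangle D')$. So every value $b(D)$ lies in the closure of $\{b(D'):D'\in\mathcal D\}$. Each $b(D')$ depends on countably many coordinates; let $J_b$ be the union of these at most $\kappa$ countable sets. Since $L_\infty(\Sigma_{J_b})$ is closed, it contains all $b(D)$.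

Apply this to $\eta$ and to the $F$-coordinates $w_F^a$, $a\in A$. The union $J$ of the resulting sets satisfies $|J|\le\kappa$, and
$$\eta\text{ and all }w_F^a\ (a\in A)\text{ take values in }L_\infty(\Sigma_J).\tag{5}$$
As $|\theta|=\kappa^+$, the set $\theta\setminus J$ is infinite.

**Step 5: the perturbation.** Here we construct the point $y$ of the slice. Let $\mathcal T$ be a finite subset of the unit sphere of $\mathbb K$ such that every scalar of modulus one is within $\varepsilon/4$ of some $s\in\mathcal T$. Using distinct coordinates from $\theta\setminus J$, choose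

* the pairwise disjoint sets $B_n=\{x_{j_1}=\dots=x_{j_{n-1}}=0,\ x_{j_n}=1\}$, $n\in\mathbb N$, of measure $2^{-n}$;
* a function $r:\Omega\to\mathcal T$, depending on finitely many other coordinates of $\theta\setminus J$, that takes every value of $\mathcal T$ with positive probability.

For $r$ take $p$ coordinates with $2^p\ge|\mathcal T|$ and a surjection $\{0,1\}^p\to\mathcal T$. By independence,
$$m(P\cap B_n\cap\{r=s\})=m(P)\,m(B_n)\,m(r=s)>0\quad\text{for all }n,\ s\in\mathcal T,\ P\in\Sigma_J\text{ with }m(P)>0.\tag{6}$$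
Define, for Borel $D\subseteq F$,
$$\eta_n(D)=1_{\Omega\setminus B_n}\,\eta(D)+\rho(D)\,r\,1_{B_n}.$$
Since $\|\eta(D)\|_\infty\le\rho(D)$ and $|r|=1$, we have $\|\eta_n(D)\|_\infty\le\rho(D)$. By the criterion in Section 5, $\eta_n\in M(F,E^*)$ and $\|\eta_n\|\le\rho(F)\le1$. Let $d_n=\eta_n-\eta$, so $d_n(D)=1_{B_n}(\rho(D)r-\eta(D))$. For finite sums with $|c_n|\le1$, disjointness of the $B_n$ gives $\|\sum c_nd_n(D)\|_\infty\le2\rho(D)$, hence $\|\sum c_nd_n\|\le2\rho(F)\le2$. As in Lemma 4 it follows that $\sum_n|f(Qd_n)|\le2$, so $f(Qd_n)\to0$. We fix an $n$ with $\operatorname{Re}f(Q\eta_n)>1-\alpha'\ge1-\alpha$ and put $y=Q\eta_n$. Then $y\in B_Z$ and $y$ lies in the given slice.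

**Step 6: $\|a+y\|>2-\varepsilon$ for all $a\in A$.** We first estimate a single value of a measure, then its variation, and then pass to the quotient. Let $b\in M(F,E^*)$ have values in $L_\infty(\Sigma_J)$. For every Borel $D\subseteq F$,
$$\|(b+\eta_n)(D)\|\ \ge\ \|1_{B_n}(b(D)+\rho(D)r)\|\ \ge\ \|b(D)\|+\big(1-\tfrac\varepsilon4\big)\rho(D).\tag{7}$$
The first inequality holds because $\eta_n(D)=\rho(D)r$ on $B_n$. For the second, let $\delta>0$. Using a $\Sigma_J$-measurable representative of $b(D)$, the set $P=\{|b(D)|>\|b(D)\|-\delta\}$ belongs to $\Sigma_J$ and has positive measure. It is the union of the finitely many sets $\{\omega\in P:|\operatorname{sgn}b(D)(\omega)-s|\le\varepsilon/4\}$, $s\in\mathcal T$, so one of these, call it $P_s\in\Sigma_J$, has positive measure. By (6) the set $P_s\cap B_n\cap\{r=s\}$ has positive measure, and on it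
$$|b(D)+\rho(D)r|\ge\big|b(D)+\rho(D)\operatorname{sgn}b(D)\big|-\rho(D)\,|\operatorname{sgn}b(D)-s|\ge\|b(D)\|-\delta+\big(1-\tfrac\varepsilon4\big)\rho(D).$$
Letting $\delta\to0$ gives (7). Now sum (7) over a finite Borel partition of $F$ and take the supremum over partitions:
$$\|b+\eta_n\|\ge\|b\|+\big(1-\tfrac\varepsilon4\big)\rho(F)\ge\|b\|+\big(1-\tfrac\varepsilon4\big)\big(1-\tfrac\varepsilon2\big)\ge\|b\|+1-\tfrac{3\varepsilon}4.\tag{8}$$

Let $a\in A$. The elements of $W$ that $Q$ maps to $a+y$ are $w^a+\eta_n+(\tau_{F'}\varphi)_{F'}$ with $(\tau_{F'}\varphi)\in N$, where $\eta_n$ sits at the coordinate $F$. The point that makes the quotient harmless is that $\varphi=1$ is a *constant* function: $w_F^a+\tau_F\varphi$ still takes values in $L_\infty(\Sigma_J)$, whatever $\tau_F$ is. So (8) applies with $b=w_F^a+\tau_F\varphi$: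
$$\sum_{F'\ne F}\|w_{F'}^a+\tau_{F'}\varphi\|+\|w_F^a+\tau_F\varphi+\eta_n\|\ \ge\ \sum_{F'}\|w_{F'}^a+\tau_{F'}\varphi\|+1-\tfrac{3\varepsilon}4\ \ge\ \|a\|+1-\tfrac{3\varepsilon}4 ,$$
the last inequality because $w^a+(\tau_{F'}\varphi)$ is mapped to $a$. Taking the infimum over $N$ we get $\|a+y\|\ge2-\frac{3\varepsilon}4>2-\varepsilon$ for all $a\in A$. So $Z$ has the $\kappa^+$-Daugavet property, and in particular the $\kappa$-Daugavet property.

**Step 7: $L_1(\mu)$ has the $\kappa$-Daugavet property.** For $\kappa=\omega$ this is Lemma 3. The measure $\mu$ on $\{0,1\}^\omega$ is atomless: if $D$ were an atom, then for each coordinate one of the two halves of $D$ would carry all of its measure, and intersecting these halves over all coordinates would leave a single point of positive measure, which is impossible. Then every measure absolutely continuous with respect to $\mu$ is atomless as well.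

Let $\kappa>\omega$. The idea is again to use unused coordinates. Functions in $C(K)$ that depend on finitely many coordinates are dense in $L_1(\mu)$. Since an $L_1$-convergent sequence has an a.e. convergent subsequence, each element of $L_1(\mu)$, and hence each element of $L_\infty(\mu)=L_1(\mu)^*$, depends on countably many coordinates modulo $\mu$. Let $A\subseteq S_{L_1(\mu)}$ with $|A|<\kappa$, let $f\in L_\infty(\mu)$ with $\|f\|=1$, let $0<\alpha<1$ and $\varepsilon>0$. The slice contains some $y_0$ with $\|y_0\|=1$ and $\operatorname{Re}\int fy_0\,d\mu>1-\alpha$: normalize any element of it, which only increases the positive number $\operatorname{Re}\int fy_0\,d\mu$. All of $A$, $f$, $y_0$ depend on a set of at most $\max(\omega,|A|)<\kappa$ coordinates. Let $2^{1-n}<\varepsilon$, and let $B$ be the cylinder in which $n$ other coordinates equal $1$, so $\mu(B)=2^{-n}$. Put $y=2^n1_By_0$. By independence,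
$$\|y\|=2^n\mu(B)\|y_0\|=1,\qquad\int fy\,d\mu=\int fy_0\,d\mu,\qquad\int_B|a|\,d\mu=2^{-n}\quad(a\in A).$$
So $y$ is in the slice, and $\|a+y\|\ge\int_{K\setminus B}|a|+\|y\|-\int_B|a|=2-2\cdot2^{-n}>2-\varepsilon$ for all $a\in A$.

**Step 8: conclusion.** By (4), Step 6, Step 7 and Lemma 5, $Y^*=L_1(\mu)\oplus_1Z$ has the $\kappa$-Daugavet property. The density of $L_1(\mu)$ is at most $\kappa$, because $C(K)$ has density at most $\kappa$. So Lemma 2 shows that $Y^*$ fails the $\kappa^+$-Daugavet property. Hence $\mathfrak{Dau}(Y^*)=\kappa$. $\blacksquare$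

## 7. Weak$^*$ slices never witness the failure at countable sets

In Theorem 6 the failing slice comes from Lemma 2, hence from a functional on $Y^*$ that factors through the summand $L_1[0,1]$. It is given by an element of $Y^{**}\setminus Y$, and this is unavoidable: for a countable set $A$ and a slice given by an element of $S_Y$, a suitable $y$ always exists, as we now show. The tool is Shvydkoy's lemma (R. Shvydkoy, *Geometric aspects of the Daugavet property*, J. Funct. Anal. 176 (2000), Lemma 3): in a space with the Daugavet property, every nonempty relatively weakly open subset of $B_X$ contains, for each $x\in S_X$ and $\varepsilon>0$, some $y$ with $\|x+y\|>2-\varepsilon$. We need it only for weak$^*$ open sets in a dual, where a proof can be given at once.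

**Lemma 8.** Let $X=Y^*$ have the Daugavet property, let $U$ be a nonempty relatively weak$^*$ open subset of $B_X$, $x\in S_X$ and $\varepsilon>0$. Then there is $y\in U$ with $\|x+y\|>2-\varepsilon$.

*Proof.* We first find a convex combination of slices inside $U$, and then pick points in these slices one after the other. By Banach–Alaoglu and Krein–Milman, $B_X$ is the weak$^*$ closed convex hull of its extreme points, so $U$ contains some $\sum_{i\le n}\lambda_ie_i$ with $e_i$ extreme, $\lambda_i>0$, $\sum\lambda_i=1$. By continuity there are relatively weak$^*$ open $W_i\ni e_i$ in $B_X$ with $\sum\lambda_iW_i\subseteq U$. By Choquet's lemma, the nonempty sets $\{y\in B_X:\operatorname{Re}f(y)>c\}$ with $f\in Y$ that contain $e_i$ form a neighborhood base of $e_i$ in $B_X$. So $W_i$ contains a slice $S_i$ of $B_X$ (if $f=0$, then $W_i=B_X$ and any slice will do).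

Let $0<\delta<\frac1{4n}$ with $2n\delta<\varepsilon$. If $u\in S_X$, $v\in B_X$, $\|u+v\|>2-\delta$ and $p,q\ge0$, then
$$\|pu+qv\|\ge p+q-\max(p,q)\,\delta.\tag{9}$$
Indeed, for $p\ge q$ we have $\|pu+qv\|\ge p\|u+v\|-(p-q)\|v\|\ge p(2-\delta)-(p-q)$, and the case $p<q$ is the same with the roles exchanged. Put $s_0=x$ and construct $s_i=s_{i-1}+\lambda_iy_i$ with $y_i\in S_i$ such that $\|s_i\|\ge1+\lambda_1+\dots+\lambda_i-2i\delta$. Given $s_{i-1}$, its norm is at least $1-2n\delta>0$ and at most $2$. By the Daugavet property there is $y_i\in S_i$ with $\big\|s_{i-1}/\|s_{i-1}\|+y_i\big\|>2-\delta$, and (9) with $p=\|s_{i-1}\|$, $q=\lambda_i$ gives $\|s_i\|\ge\|s_{i-1}\|+\lambda_i-2\delta$. Then $y=\sum\lambda_iy_i\in U$ and $\|x+y\|=\|s_n\|\ge2-2n\delta>2-\varepsilon$. $\square$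

**Proposition 9.** Let $X=Y^*$ have the Daugavet property and let $A\subseteq S_X$ be countable. Then $\{y\in B_X:\|x+y\|=2\ \ \forall x\in A\}$ is a weak$^*$ dense $G_\delta$ subset of $B_X$. In particular it meets every weak$^*$ slice (a slice given by $f\in S_Y$).

*Proof.* For $x\in A$ and $k\in\mathbb N$ let $U_{x,k}=\{y\in B_X:\|x+y\|>2-1/k\}$. The dual norm is weak$^*$ lower semicontinuous, so $U_{x,k}$ is relatively weak$^*$ open. By Lemma 8 it meets every nonempty relatively weak$^*$ open subset of $B_X$, that is, it is weak$^*$ dense. Since $B_X$ is compact Hausdorff in the weak$^*$ topology, Baire's theorem shows that the countable intersection $\bigcap_{x\in A,\,k}U_{x,k}$ is a weak$^*$ dense $G_\delta$ set. As $\|x+y\|\le2$ always holds, this intersection is the set in the statement. Finally, a weak$^*$ slice is a nonempty relatively weak$^*$ open subset of $B_X$, so the set meets it. $\square$
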